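\title{A totally reflexive module with finite Auslander bound whose dual has infinite Auslander bound}

\begin{abstract}
The Auslander bound of a finitely generated module $M$ over a commutative Noetherian ring is the supremum of the degrees $n$ with $\operatorname{Ext}^n(M,N)\neq0$, where $N$ ranges over the finitely generated modules such that $\operatorname{Ext}^i(M,N)=0$ for all large $i$. We show that finiteness of this bound does not pass from a totally reflexive module to its dual: there is an Artinian Gorenstein local ring of length $16$ with $\mathfrak m^4=0$ and a module over it whose bound is $0$, while the bound of its dual is infinite. Such examples exist over Gorenstein local rings of every Krull dimension, and none exists over an Artinian Gorenstein local ring with $\mathfrak m^3=0$.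
\end{abstract}

\section{Introduction}\label{sec:intro}

All rings in this paper are commutative and Noetherian. Let $M$ be a finitely generated module over a ring $R$. Its \emph{Auslander bound} $b^R_M$ is the supremum of the integers $n$ for which there is a finitely generated $R$-module $N$ with
\[
\operatorname{Ext}^n_R(M,N)\neq0\qquad\text{and}\qquad\operatorname{Ext}^i_R(M,N)=0\ \text{ for all } i\gg0 .
\]
Thus $b^R_M<\infty$ means that there is one integer $b$ such that, whenever the modules $\operatorname{Ext}^i_R(M,N)$ vanish eventually, they vanish for all $i>b$. The bound measures how late the vanishing can set in. If $(R,\mathfrak m,k)$ is local and $M\neq0$ has finite projective dimension $s$, then $b^R_M=s$, because every Ext vanishes above $s$ and $\operatorname{Ext}^s_R(M,k)\neq0$. So the bound extends projective dimension, and it can be finite when the projective dimension is not.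

Write $M^*=\operatorname{Hom}_R(M,R)$. The module $M$ is \emph{totally reflexive}, in symbols $\operatorname{G-dim}_RM=0$, if the natural map $M\to M^{**}$ is an isomorphism and $\operatorname{Ext}^i_R(M,R)=0=\operatorname{Ext}^i_R(M^*,R)$ for all $i\ge1$. The definition is symmetric: $M^*$ is then totally reflexive as well, and each of $M$, $M^*$ is the dual of the other. One may therefore ask which homological properties the two modules share. The following question is posed in \cite{AMMS}.

\medskip
\noindent\textbf{Question.} \emph{Let $M$ be a finitely generated $R$-module with $\operatorname{G-dim}_RM=0$. If $b^R_M<\infty$, does it follow that $b^R_{M^*}<\infty$?}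
\medskip

The first cases suggest a positive answer. If $M$ is free and nonzero, both bounds are $0$. If $R$ is a local complete intersection (its completion is a quotient of a regular local ring by a regular sequence), a theorem of Araya and Yoshino \cite[Theorem 4.2]{AY}, see also \cite[Theorem 4.7]{AB}, says that $\operatorname{Ext}^i_R(M,N)=0$ for $i\gg0$ implies $\operatorname{Ext}^i_R(M,N)=0$ for all $i>\operatorname{depth}R-\operatorname{depth}M$; hence all bounds are finite. Section~\ref{sec:ends} adds two more cases. Nevertheless the answer is negative.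

\begin{theorem}\label{thm:main}
Let $k$ be a field containing an element $\alpha\neq0$ of infinite multiplicative order (for example $k=\mathbb Q$, $\alpha=2$). There are an Artinian Gorenstein local ring $(R,\mathfrak m,k)$ of length $16$ with $\mathfrak m^4=0$ and a nonzero finitely generated $R$-module $M$, necessarily with $\operatorname{G-dim}_RM=0$, such that:
\begin{itemize}
\item[(a)] for a finitely generated module $N$, one has $\operatorname{Ext}^i_R(M,N)=0$ for all $i\gg0$ only if $N$ is free; hence $b^R_M=0$;
\item[(b)] for every $p\ge1$ there is a finitely generated module $N_p$ with $\operatorname{Ext}^p_R(M^*,N_p)\neq0$ and $\operatorname{Ext}^n_R(M^*,N_p)=0$ for all $n>p$; hence $b^R_{M^*}=\infty$.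
\end{itemize}
\end{theorem}

The example comes from a doubly infinite complex of free modules of rank $2$, given by matrices of the type used by Jorgensen and \c{S}ega, which is exact except at three consecutive places. Section~\ref{sec:ends} explains why one looks for such a complex, Section~\ref{sec:complex} constructs it, and Sections~\ref{sec:dual} and~\ref{sec:M} prove (b) and (a); this proof is self-contained. Three complements place the theorem. The bound of a nonzero totally reflexive module is always $0$ or $\infty$ (Proposition~\ref{prop:dichotomy}), so the values in the theorem are the only ones a counterexample can have. Counterexamples exist over Gorenstein local rings of every dimension (Theorem~\ref{thm:dim}). The condition $\mathfrak m^4=0$ is optimal among Artinian Gorenstein local rings (Theorem~\ref{thm:m3}).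

\section{The two ends of a complete resolution}\label{sec:ends}

\subsection*{Resolutions and duality}
Length is denoted by $\ell$. Let $(R,\mathfrak m,k)$ be local and let $N$ be a finitely generated module. Its minimal free resolution $F$ is the free resolution whose differentials are matrices with entries in $\mathfrak m$. The \emph{Betti numbers} of $N$ are $\beta_n(N)=\operatorname{rank}F_n=\dim_k\operatorname{Tor}^R_n(k,N)$, and the \emph{syzygies} are $\Omega^jN=\operatorname{coker}(F_{j+1}\to F_j)$. There are exact sequences $0\to\Omega^{j+1}N\to F_j\to\Omega^jN\to0$, and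
\[
\Omega^{j+1}N\subseteq\mathfrak mF_j,\qquad \ell(\Omega^jN/\mathfrak m\,\Omega^jN)=\beta_j(N),\qquad \operatorname{Tor}^R_i(X,\Omega^jN)\cong\operatorname{Tor}^R_{i+j}(X,N)
\]
for $j\ge0$, $i\ge1$ and every module $X$. The \emph{socle} of a module $X$ is $\operatorname{soc}X=\{u\in X:\mathfrak mu=0\}$. The next lemma is a special case of the Auslander--Buchsbaum formula.

\begin{lemma}\label{lem:free}
Let $R$ be Artinian local. If $\beta_n(N)=0$ for some $n$, then $N$ is free.
\end{lemma}

\begin{proof}
The minimal resolution is finite. If its last nonzero term were $F_s$ with $s\ge1$, the injective map $F_s\to F_{s-1}$ would have entries in $\mathfrak m$ and so would kill $\operatorname{soc}F_s\neq0$.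
\end{proof}

An Artinian local ring is \emph{Gorenstein} if it is injective as a module over itself; equivalently, if its socle has length $1$.

\begin{lemma}\label{lem:duality}
Let $R$ be Artinian Gorenstein local and let $M,N$ be finitely generated.
\begin{itemize}
\item[(1)] $M$ is totally reflexive. In particular $M=0$ if and only if $M^*=0$, and $M$ is free if and only if $M^*$ is free.
\item[(2)] $\operatorname{Ext}^i_R(M,N)\cong\operatorname{Tor}^R_i(M,N^*)^*$ for all $i$.
\end{itemize}
\end{lemma}

\begin{proof}
Since $R$ is injective, $(-)^*$ is exact and $\operatorname{Ext}^i_R(-,R)=0$ for $i\ge1$. The map $X\to X^{**}$ is an isomorphism for finitely generated free $X$, so the five lemma applied to a finite free presentation of $M$ gives (1). For a free resolution $P$ of $M$ we have $\operatorname{Hom}_R(P,N)\cong\operatorname{Hom}_R(P,N^{**})\cong(P\otimes_RN^*)^*$, and the exact functor $(-)^*$ commutes with homology. This is (2).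
\end{proof}

\subsection*{Only two values}
For a totally reflexive module, a finite positive bound cannot occur: a late vanishing can always be made later by passing to a syzygy of $N$.

\begin{proposition}\label{prop:dichotomy}
Let $R$ be any commutative Noetherian ring and $M\neq0$ a finitely generated module with $\operatorname{G-dim}_RM=0$. Then $b^R_M\in\{0,\infty\}$.
\end{proposition}

\begin{proof}
Since $M\cong M^{**}$, we have $\operatorname{Hom}_R(M,R)\neq0$, and $\operatorname{Ext}^i_R(M,R)=0$ for $i\ge1$; the module $N=R$ shows $b^R_M\ge0$. Suppose $b^R_M>0$. Then some $N$ with eventually vanishing Ext has a last nonvanishing index $i_0\ge1$. Choose an exact sequence $0\to N'\to F\to N\to0$ with $F$ finitely generated free. Since $\operatorname{Ext}^i_R(M,F)=0$ for $i\ge1$, we get $\operatorname{Ext}^i_R(M,N)\cong\operatorname{Ext}^{i+1}_R(M,N')$ for $i\ge1$, so the last nonvanishing index for $N'$ is $i_0+1$. Iterating gives $b^R_M=\infty$.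
\end{proof}

\subsection*{Both bounds from one complex}
Let $R$ be Artinian Gorenstein local and $M\neq0$ finitely generated. A \emph{complete resolution} of $M$ is an exact complex
\[
T:\quad\cdots\to T_1\to T_0\to T_{-1}\to T_{-2}\to\cdots
\]
of finitely generated free modules with $M\cong\operatorname{im}(T_0\to T_{-1})$. One is obtained by splicing a free resolution of $M$ with the dual of a free resolution of $M^*$. In any complete resolution, the left end $T_{\ge0}$ resolves $M$, and dualizing $0\to M\to T_{-1}\to T_{-2}\to\cdots$ gives a resolution of $M^*$ whose $n$-th term is $T_{-n-1}^*$. Since $\operatorname{Hom}_R(T_j^*,N)\cong T_j\otimes_RN$, we obtain for $n\ge1$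
\begin{equation}\label{eq:ends}
\operatorname{Tor}^R_n(M,N)\cong H_n(T\otimes_RN),\qquad \operatorname{Ext}^n_R(M^*,N)\cong H_{-n-1}(T\otimes_RN).
\end{equation}
By Lemma~\ref{lem:duality}, every finitely generated module has the form $N^*$, and $\operatorname{Ext}^n_R(M,N^*)$ vanishes exactly when $\operatorname{Tor}_n^R(M,N)$ does. Together with Proposition~\ref{prop:dichotomy} this gives:
\begin{itemize}
\item $b^R_M<\infty$ if and only if, for all $N$, exactness of $T\otimes_RN$ in degrees $n\gg0$ forces exactness in all degrees $n\ge1$;
\item $b^R_{M^*}<\infty$ if and only if, for all $N$, exactness of $T\otimes_RN$ in degrees $n\ll0$ forces exactness in all degrees $n\le-2$.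
\end{itemize}
The question asks whether rigidity at the left end of $T$ forces rigidity at the right end. Two cases show how rigidity arises.

\begin{example}\label{ex:simple}
(1) If $T$ is periodic, so is $H_n(T\otimes_RN)$; exactness at either end gives exactness everywhere, and $b^R_M=b^R_{M^*}=0$.

(2) Let $M=k$. If $\operatorname{Tor}^R_n(k,N)=0$ for $n\gg0$, then $N$ is free by Lemma~\ref{lem:free}, so $b^R_k=0$. Also $k^*\cong\operatorname{soc}R\cong k$, so the dual has bound $0$.
\end{example}

A counterexample needs a right end that is not rigid, hence not periodic; we take matrices $D_i$ depending on $\alpha^i$. For the left end we want the behavior of Example~\ref{ex:simple}(2). The difficulty is that the right end determines $M$, and with it the left end, so the two cannot be chosen independently. We gain control of the left end as follows. The formula for $D_i$ makes sense for all $i\in\mathbb Z$ and defines a complex $C$. We arrange that $C$ is exact except in finitely many degrees, where its homology consists of copies of $k$. These copies of $k$ measure the difference between the resolution of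 $M$ and the explicit left end of $C$, and this comparison is enough to prove rigidity.

\section{The ring and the complex}\label{sec:complex}

From now until the end of Section~\ref{sec:dim}, $k$ and $\alpha$ are as in Theorem~\ref{thm:main}. Infinite order means that $\alpha^i=\alpha^j$ only if $i=j$. Put $X^\vee=\operatorname{Hom}_k(X,k)$.

\subsection*{The relations}
For $i\in\mathbb Z$ let
\[
D_i=\begin{pmatrix}v&\alpha^ix\\ y&z\end{pmatrix},\qquad\text{so that}\qquad
D_iD_{i+1}=\begin{pmatrix}v^2+\alpha^ixy&\alpha^i(\alpha xv+xz)\\ yv+yz&\alpha^{i+1}xy+z^2\end{pmatrix}.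
\]
We look for a graded algebra $S=S_0\oplus S_1\oplus S_2$, with $S_0=k$ and with $x,y,z,v$ a basis of $S_1$, over which these matrices form a nearly exact complex. As $\alpha\neq1$, all products $D_iD_{i+1}$ vanish if and only if
\begin{equation}\label{eq:forced}
xy=z^2=v^2=0,\qquad xz=-\alpha xv,\qquad yz=-yv .
\end{equation}
Of the ten quadratic monomials, the five monomials $x^2,y^2,xv,yv,zv$ remain. A sequence $0\to S_0^2\to S_1^2\to S_2^2\to0$ can be exact only if $2-8+2\dim S_2=0$, so two more relations are needed. We choose $x^2=yv$ and $y^2=-xv$.

Formally, let $S_2$ have basis $\lambda,\mu,\nu$ and define the multiplication $S_1\times S_1\to S_2$ by the symmetric table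
\[
\begin{array}{c|cccc}
 &x&y&z&v\\ \hline
x&\mu&0&-\alpha\lambda&\lambda\\
y&0&-\lambda&-\mu&\mu\\
z&-\alpha\lambda&-\mu&0&\nu\\
v&\lambda&\mu&\nu&0
\end{array}
\]
with $S_1S_2=S_2S_2=0$. Every product of three elements of positive degree is $0$, so $S$ is an associative and commutative graded local ring, and \eqref{eq:forced} holds.

\subsection*{The Gorenstein ring}
The socle of $S$ contains the three-dimensional space $S_2$, so $S$ is not Gorenstein. We want a Gorenstein ring, because there total reflexivity is automatic. Let $\omega=S^\vee$, an $S$-module by $(s\varphi)(s')=\varphi(ss')$, graded by $\omega_j=(S_{3-j})^\vee$. Then $S_i\omega_j\subseteq\omega_{i+j}$, and $\omega_1,\omega_2,\omega_3$ have dimensions $3,4,1$. Let $R=S\ltimes\omega$ be the trivial extension: $R=S\oplus\omega$ with $(s,\varphi)(s',\varphi')=(ss',s\varphi'+s'\varphi)$.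

\begin{lemma}\label{lem:ring}
$R$ is a graded Artinian Gorenstein local ring with $R_0=k$, maximal ideal $\mathfrak m=R_{\ge1}$, $\ell(R)=16$, $\mathfrak m^4=0$ and $\ell(\mathfrak m^3)\le1$.
\end{lemma}

\begin{proof}
The components $R_0,\dots,R_3$ have dimensions $1,\ 4+3,\ 3+4,\ 1$, and $R_{\ge4}=0$. Since $\mathfrak m^j\subseteq R_{\ge j}$, all claims but the Gorenstein property follow. Define $\tau\colon R\to k$ by $\tau(s,\varphi)=\varphi(1)$. Then $\tau\big((s,\varphi)(s',\varphi')\big)=\varphi'(s)+\varphi(s')$. If this vanishes for all $(s',\varphi')$, the choice $s'=0$ gives $s=0$ and the choice $\varphi'=0$ gives $\varphi=0$. So the $R$-linear map $R\to R^\vee$, $r\mapsto\tau(r\,\cdot)$, is injective, hence bijective. Therefore $\operatorname{Hom}_R(-,R)\cong\operatorname{Hom}_R(-,R^\vee)\cong(-)^\vee$ is exact, and $R$ is injective.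
\end{proof}

The price of passing to $R$ is that the transposed matrices must be controlled too. Identify $\omega^2$ with $(S^2)^\vee$. For a matrix $D=(d_{ab})$ over $S$,
\[
\sum_a\Big(\sum_bd_{ab}\varphi_b\Big)(s_a)=\sum_b\varphi_b\Big(\sum_ad_{ab}s_a\Big),
\]
so $D$ acting on $\omega^2$ is the $k$-dual of $D^T$ acting on $S^2$.

\begin{lemma}\label{lem:ranks}
The maps $D_i,D_i^T\colon S_0^2\to S_1^2$ are injective. The map $D_i\colon S_1^2\to S_2^2$ has rank $6$ for $i\neq1$ and rank $5$ for $i=1$. The map $D_i^T\colon S_1^2\to S_2^2$ has rank $6$ for $i\neq0$ and rank $5$ for $i=0$.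
\end{lemma}

\begin{proof}
We have $D_i(a,b)=(va+\alpha^ixb,\ ya+zb)$ and $D_i^T(a,b)=(va+yb,\ \alpha^ixa+zb)$. For $a,b\in k$ the first coordinates already determine $a$ and $b$. On a basis of $S_1^2$ the multiplication table gives:
\[
\begin{array}{c|cc}
u&D_iu&D_i^Tu\\ \hline
(x,0)&(\lambda,0)&(\lambda,\alpha^i\mu)\\
(y,0)&(\mu,-\lambda)&(\mu,0)\\
(z,0)&(\nu,-\mu)&(\nu,-\alpha^{i+1}\lambda)\\
(v,0)&(0,\mu)&(0,\alpha^i\lambda)
\end{array}
\qquad
\begin{array}{c|cc}
u&D_iu&D_i^Tu\\ \hline
(0,x)&(\alpha^i\mu,-\alpha\lambda)&(0,-\alpha\lambda)\\
(0,y)&(0,-\mu)&(-\lambda,-\mu)\\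
(0,z)&(-\alpha^{i+1}\lambda,0)&(-\mu,0)\\
(0,v)&(\alpha^i\lambda,\nu)&(\mu,\nu)
\end{array}
\]
The image of $D_i$ contains $(\lambda,0)$ and $(0,\mu)$, hence also $(\nu,0)$ and $(0,\nu)$. Modulo these four vectors, $S_2^2$ has basis $(\mu,0),(0,\lambda)$, and the only images that survive are $(\mu,-\lambda)$ and $(\alpha^i\mu,-\alpha\lambda)$, with determinant $\alpha^i-\alpha$. The image of $D_i^T$ contains $(\mu,0)$ and $(0,\lambda)$, hence also $(\nu,0)$ and $(0,\nu)$. Modulo these, $S_2^2$ has basis $(\lambda,0),(0,\mu)$, and the surviving images are $(\lambda,\alpha^i\mu)$ and $(-\lambda,-\mu)$, with determinant $\alpha^i-1$. The determinants vanish only for $i=1$ and $i=0$, respectively, because $\alpha$ has infinite order.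
\end{proof}

\subsection*{The complex}
For a graded module $X$, let $X(-i)$ be the shift with $X(-i)_n=X_{n-i}$; thus $k(-a)$ is the residue field placed in degree $a$. Let $C$ be the complex with $C_i=R(-i)^2$ and differentials $D_i\colon C_i\to C_{i-1}$. The shifts make the differentials preserve the grading, which we call the \emph{internal} degree, as opposed to the homological degree $i$. Put $Z_i=\ker D_i$, $B_i=\operatorname{im}D_{i+1}$ and $H_i=Z_i/B_i$.

\begin{lemma}\label{lem:homology}
As graded $R$-modules, $H_1\cong k(-2)$, $H_0\cong k(-2)\oplus k(-1)$ and $H_{-1}\cong k(-1)$. For all other $i$, $H_i=0$.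
\end{lemma}

\begin{proof}
The part of $C_i$ of internal degree $n$ is $R_{n-i}^2$. The matrices have entries in $S$, so they preserve $S^2$ and $\omega^2$, and the part of $C$ of internal degree $n$ is the direct sum of two complexes of vector spaces,
\[
0\to S_0^2\xrightarrow{D_n}S_1^2\xrightarrow{D_{n-1}}S_2^2\to0,\qquad
0\to\omega_1^2\xrightarrow{D_{n-1}}\omega_2^2\xrightarrow{D_{n-2}}\omega_3^2\to0,
\]
where the term with subscript $d$ lies in $C_{n-d}$.

The first complex has dimensions $2,8,6$, and its first map is injective. If $n\neq2$, the second map has rank $6$ and the complex is exact. If $n=2$, the second map $D_1$ has rank $5$, so the homology has dimension $8-5-2=1$ at $S_1^2\subseteq C_1$ and $6-5=1$ at $S_2^2\subseteq C_0$.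

The second complex has dimensions $6,8,2$. Its last map is dual to the injection $D_{n-2}^T\colon S_0^2\to S_1^2$, so it is onto, and its first map is dual to $D_{n-1}^T\colon S_1^2\to S_2^2$. If $n\neq1$, the first map has rank $6$ and the complex is exact. If $n=1$, the first map $D_0$ has rank $5$, so the homology has dimension $6-5=1$ at $\omega_1^2\subseteq C_0$ and $8-2-5=1$ at $\omega_2^2\subseteq C_{-1}$.

This gives the graded vector spaces; it remains to see that $\mathfrak mH_i=0$. For $i=\pm1$ the module lives in one degree. The module $H_0$ lives in degrees $1$ and $2$, so the only product to examine is $R_1=S_1\oplus\omega_1$ times the class of degree $1$, which is represented by a cycle $u\in\omega_1^2$. Here $\omega_1u=0$, and $S_1u$ consists of cycles in $\omega_2^2\subseteq C_0$. These belong to the second complex for $n=2$, which is exact, so they are boundaries.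
\end{proof}

Define
\[
M=Z_{-1}=\ker(D_{-1}),\qquad V=C_1/B_1=\operatorname{coker}(D_2).
\]
Since $H_i=0$ for $|i|\ge2$, there are exact sequences
\begin{gather}
0\to M\to C_{-1}\xrightarrow{D_{-1}}C_{-2}\xrightarrow{D_{-2}}C_{-3}\to\cdots,\label{eq:right}\\
\cdots\to C_3\xrightarrow{D_3}C_2\xrightarrow{D_2}C_1\to V\to0.\label{eq:left}
\end{gather}
The module $M$ is nonzero, since it maps onto $H_{-1}\neq0$, and it is totally reflexive by Lemma~\ref{lem:duality}. The sequence \eqref{eq:right} is the right end of a complete resolution of $M$, while \eqref{eq:left} resolves the auxiliary module $V$.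

\section{The dual module has infinite bound}\label{sec:dual}

By \eqref{eq:ends} and \eqref{eq:right}, for $n\ge1$,
\begin{equation}\label{eq:extdual}
\operatorname{Ext}^n_R(M^*,N)\cong\ker\big(D_{-n-1}|_{N^2}\big)\big/\operatorname{im}\big(D_{-n}|_{N^2}\big).
\end{equation}
For $N=k$ all the maps are zero. The next smallest modules have length $2$, and on these $D_i$ acts through a scalar matrix, so that exactness is decided by a determinant.

For $c\in k$ let $f_c\colon R_1\to k$ be the linear map with $f_c(x)=f_c(y)=f_c(v)=1$, $f_c(z)=c$ and $f_c(\omega_1)=0$. The subspace $I_c=\ker f_c\oplus R_{\ge2}$ is an ideal, and $L_c=R/I_c$ has the basis $e_0=1$, $e_1=v$, with $re_0=f_c(r)e_1$ for $r\in R_1$, $R_{\ge2}e_0=0$ and $\mathfrak me_1=0$. On $L_c^2$ the matrix $D_i$ kills $(ke_1)^2$ and maps $(ke_0)^2$ to $(ke_1)^2$ by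
\[
f_c(D_i)=\begin{pmatrix}1&\alpha^i\\1&c\end{pmatrix},\qquad\det f_c(D_i)=c-\alpha^i .
\]
Consequently:
\begin{equation}\label{eq:Lc}
\begin{array}{ll}
c\neq\alpha^i:&\text{the kernel and the image of $D_i$ on $L_c^2$ both equal $(ke_1)^2$;}\\
c=\alpha^i:&\text{the kernel has dimension $3$ and the image has dimension $1$.}
\end{array}
\end{equation}
The same holds for $D_i^T$, which acts through the transposed scalar matrix.

\begin{example}
Let $k=\mathbb Q$, $\alpha=2$, $c=\frac12$. The matrices $f_c(D_{-1}),f_c(D_{-2}),f_c(D_{-3}),\dots$ are
\[
\begin{pmatrix}1&1/2\\1&1/2\end{pmatrix},\quad\begin{pmatrix}1&1/4\\1&1/2\end{pmatrix},\quad\begin{pmatrix}1&1/8\\1&1/2\end{pmatrix},\quad\dots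
\]
with determinants $0,\frac14,\frac38,\dots$; only the first is singular. The image of $D_{-1}$ is the line spanned by $(e_1,e_1)$, inside the plane $\ker D_{-2}=(ke_1)^2$. So $\operatorname{Ext}^1_R(M^*,L_c)\cong k$, and all higher Ext vanish. Replacing $c$ by $2^{-p}$ moves the singular matrix to any prescribed place.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Fix $p\ge1$ and let $N_p=L_c$ with $c=\alpha^{-p}$. Since $\alpha$ has infinite order, $c=\alpha^i$ only for $i=-p$. For $n>p$, \eqref{eq:Lc} shows that $\ker D_{-n-1}$ and $\operatorname{im}D_{-n}$ both equal $(ke_1)^2$, so $\operatorname{Ext}^n_R(M^*,N_p)=0$ by \eqref{eq:extdual}. For $n=p$ the kernel of $D_{-p-1}$ has dimension $2$ and the image of $D_{-p}$ has dimension $1$, so $\operatorname{Ext}^p_R(M^*,N_p)$ has dimension $1$. Thus $b^R_{M^*}\ge p$ for every $p$.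
\end{proof}

\begin{remark}\label{rem:V}
The left end of $C$ is no more rigid than the right end. By \eqref{eq:left}, $\operatorname{Ext}^n_R(V,N)$ is $\ker D_{n+2}^T/\operatorname{im}D_{n+1}^T$ on $N^2$ for $n\ge1$. For $N=L_c$ with $c=\alpha^{p+1}$ this is nonzero for $n=p$ and zero for $n>p$, so $b^R_V=\infty$. If $C$ were exact, $V\cong\operatorname{im}D_1$ would be the kernel of $C_0\to M$, and $M$ too would have infinite bound. Part (a) therefore depends entirely on the homology found in Lemma~\ref{lem:homology}.
\end{remark}

\section{The module $M$ detects freeness}\label{sec:M}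

We prove the following statement about Tor; part (a) follows by duality.

\begin{proposition}\label{prop:tor}
If $N$ is finitely generated and $\operatorname{Tor}^R_i(M,N)=0$ for all $i\gg0$, then $N$ is free.
\end{proposition}

For a finitely generated $N$ write $\beta_n=\beta_n(N)$ and $t_n=\ell(\operatorname{Tor}^R_n(V,N))$. The proof estimates $t_n$ in two ways. The hypothesis expresses $t_n$ through the Betti numbers of $N$ and shows that these are bounded. A length count, valid for every $N$, shows that $t_n$ is larger than this expression allows, unless the Betti numbers vanish.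

\subsection*{The first estimate in a model case}
Suppose for a moment that the only homology of $C$ were $H_1=k$. Then $M=B_{-1}$, and there would be exact sequences $0\to k\to V\to B_0\to0$ and $0\to B_0\to C_0\to M\to0$. The second gives $\operatorname{Tor}_n^R(B_0,N)\cong\operatorname{Tor}^R_{n+1}(M,N)=0$ for $n\gg0$, and then the first gives $\operatorname{Tor}^R_n(k,N)\cong\operatorname{Tor}^R_n(V,N)$, that is, $t_n=\beta_n$ for $n\gg0$. By \eqref{eq:left}, $\operatorname{Tor}^R_n(V,N)$ is a subquotient of $N^2$, so $\beta_n\le2\ell(N)$.

This model does not occur: the complexes of vector spaces in the proof of Lemma~\ref{lem:homology} have Euler characteristic $0$, so each drop in rank produces two classes, in adjacent homological degrees. With several classes the long exact sequences have connecting maps through which the contributions may cancel.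

\begin{example}\label{ex:cancel}
Let $R'=k[x]/(x^2)$ and let $W'$ be the complex $R'(-1)\xrightarrow{\,x\,}R'$ in homological degrees $1,0$. Then $H_1(W')=k(-2)$ and $H_0(W')=k$. Let $F$ be the minimal resolution of $k$, so all Betti numbers equal $1$. Each term of $W'$ is free, so $H_n(W'\otimes_{R'}F)=0$ for $n\ge2$: the contributions of the two copies of $k$ cancel completely.
\end{example}

In this example the internal degrees of the two classes differ by $2$. In $C$ they differ by at most $1$, and this excludes cancellation.

\subsection*{Splitting the homology}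
Let $W$ be the complex of graded modules
\[
W:\quad0\to V\to C_0\to M\to0
\]
in homological degrees $1,0,-1$, with maps induced by $D_1$ and $D_0$. Its homology in these degrees is $Z_1/B_1$, $Z_0/B_0$, $Z_{-1}/B_{-1}$, so $H_i(W)=H_i$ for all $i$. For a complex $G$, let $\Sigma^iG$ be the shift with $(\Sigma^iG)_n=G_{n-i}$ and differential multiplied by $(-1)^i$. A \emph{quasi-isomorphism} is a chain map that induces isomorphisms in homology.

\begin{lemma}\label{lem:split}
Let $G^{(i)}$ be the minimal graded free resolution of $H_i$. There is a quasi-isomorphism $\Sigma G^{(1)}\oplus G^{(0)}\oplus\Sigma^{-1}G^{(-1)}\to W$. In other words, $W\simeq\Sigma k\oplus k^2\oplus\Sigma^{-1}k$ in the derived category of $R$-modules.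
\end{lemma}

\begin{proof}
Fix $i$ and put $G=G^{(i)}$. We claim that $G_n$ has a homogeneous basis in internal degrees $\ge n+1$. For $n=0$ this holds because $H_i$ lives in degrees $1$ and $2$. If it holds for $n-1$, then $\mathfrak mG_{n-1}$ lives in degrees $\ge n+1$, and by minimality the basis of $G_n$ maps to nonzero elements of $\mathfrak mG_{n-1}$ of the same degrees.

Let $\partial$ denote the differentials of $\Sigma^iG$ and of $W$. We construct maps $\varphi_n\colon G_n\to W_{i+n}$ that preserve internal degree and satisfy $\partial\varphi_n=\varphi_{n-1}\partial$, with $\varphi_{-1}=0$. Let $\varphi_0$ send each basis element of $G_0$ to a homogeneous cycle representing its image in $H_i$. For $n\ge1$ and a basis element $g$ of $G_n$, the element $\varphi_{n-1}\partial g$ is a cycle, and it suffices to show that it is a boundary; we then let $\varphi_n(g)$ be a homogeneous preimage. For $n=1$ its class is the image of $g$ under $G_1\to G_0\to H_i$, which is $0$. For $n\ge2$ its internal degree is at least $n+1\ge3$, and by Lemma~\ref{lem:homology} the homology of $W$ is zero in internal degrees $\ge3$.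

The chain map $\varphi\colon\Sigma^iG\to W$ induces an isomorphism on homology in degree $i$, and $\Sigma^iG$ has no other homology. The sum of the three maps is a quasi-isomorphism.
\end{proof}

For the complex of Example~\ref{ex:cancel} the construction breaks down at $n=2$: the resolution of $H_0(W')$ has $G_2=R'(-2)$, generated in the degree where $H_1(W')$ lives.

\begin{lemma}\label{lem:upper}
If $\operatorname{Tor}^R_i(M,N)=0$ for $i\gg0$, then $t_n=\beta_n+2\beta_{n+1}+\beta_{n+2}$ for $n\gg0$, and the sequence $(\beta_n)$ is bounded.
\end{lemma}

\begin{proof}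
Let $F$ be the minimal free resolution of $N$; gradings are now forgotten. We compute the homology of the total complex $W\otimes_RF$ in two ways.

Tensoring with a bounded-below complex of free modules preserves quasi-isomorphisms between bounded-below complexes. Apply this to the map of Lemma~\ref{lem:split} and to the augmentations $G^{(i)}\to H_i$. We get $H_n(W\otimes_RF)\cong\bigoplus_i\operatorname{Tor}^R_{n-i}(H_i,N)$. By Lemma~\ref{lem:homology}, $H_1\cong k$, $H_0\cong k^2$ and $H_{-1}\cong k$ as $R$-modules, so the length is $\beta_{n-1}+2\beta_n+\beta_{n+1}$.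

Let $W''\subseteq W$ be the subcomplex $C_0\to M$. The sequences $0\to\Sigma^{-1}M\to W''\to C_0\to0$ and $0\to W''\to W\to\Sigma V\to0$ remain exact after tensoring with $F$. We have $H_n(\Sigma^{-1}M\otimes_RF)=\operatorname{Tor}^R_{n+1}(M,N)=0$ for $n\gg0$, and $H_n(C_0\otimes_RF)=0$ for $n\ge1$. The first sequence gives $H_n(W''\otimes_RF)=0$ for $n\gg0$, and the second then gives $H_n(W\otimes_RF)\cong\operatorname{Tor}^R_{n-1}(V,N)$ for $n\gg0$. Hence $t_{n-1}=\beta_{n-1}+2\beta_n+\beta_{n+1}$ for $n\gg0$.

By \eqref{eq:left}, $\operatorname{Tor}^R_n(V,N)$ is a subquotient of $N^2$. So $\beta_n\le t_n\le2\ell(N)$ for $n\gg0$.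
\end{proof}

\subsection*{The second estimate}
Bounded Betti numbers need not be zero, so a second argument is required. We compute $\operatorname{Tor}^R(V,N)$ from \eqref{eq:left} after replacing $N$ by a syzygy $X=\Omega^jN$. The gain is that $X\subseteq\mathfrak mF_{j-1}$, which makes $\mathfrak m^2X$ very small, and hence also the image of each $D_i$ on $X^2$. The numbers are easiest to see if all Betti numbers equal $\beta$. Two consecutive syzygies have total length $16\beta$, so one of them, $X$, has $\ell(X^2)\ge16\beta$. Each $D_i$ has image of length at most $4\beta$ on $X^2$, which leaves homology of length at least $8\beta$, while Lemma~\ref{lem:upper} allows only $4\beta$.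

\begin{lemma}\label{lem:lower}
For every finitely generated $N$ and every $j\ge1$,
\[
t_{j+1}+t_{j+2}\ \ge\ 24\beta_j-4\beta_{j-1}-4\beta_{j+1}.
\]
\end{lemma}

\begin{proof}
Let $F$ be the minimal free resolution of $N$ and $X=\Omega^jN$ with $j\ge1$. From $X\subseteq\mathfrak mF_{j-1}$ and $\ell(\mathfrak m^3)\le1$ we get $\ell(\mathfrak m^2X)\le\ell(\mathfrak m^3F_{j-1})\le\beta_{j-1}$. Regard $D_i$ as an endomorphism of $Y=X^2$. The quotient $D_i(Y)/D_i(\mathfrak mY)$ is an image of $Y/\mathfrak mY$, which has length $2\beta_j$. The entries of $D_i$ lie in $\mathfrak m$, so $D_i(\mathfrak mY)\subseteq\mathfrak m^2Y$, which has length at most $2\beta_{j-1}$. Thus $\ell(D_i(Y))\le2\beta_j+2\beta_{j-1}$ for every $i$. By \eqref{eq:left}, $\operatorname{Tor}^R_{j+1}(V,N)\cong\operatorname{Tor}^R_1(V,X)=\ker(D_2|_Y)/D_3(Y)$, so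
\[
t_{j+1}=2\ell(\Omega^jN)-\ell(D_2(Y))-\ell(D_3(Y))\ \ge\ 2\ell(\Omega^jN)-4\beta_j-4\beta_{j-1}.
\]
Add the same inequality for $j+1$ and use $\ell(\Omega^jN)+\ell(\Omega^{j+1}N)=\ell(F_j)=16\beta_j$. The right side becomes $32\beta_j-8\beta_j-4\beta_{j-1}-4\beta_{j+1}$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:tor}]
By Lemma~\ref{lem:upper}, $\beta=\limsup\beta_n$ is finite. The $\beta_n$ are integers, so $\beta_n\le\beta$ for all large $n$ and $\beta_j=\beta$ for infinitely many $j$. For a large $j$ of this kind, Lemma~\ref{lem:lower} gives $t_{j+1}+t_{j+2}\ge24\beta-8\beta=16\beta$, and Lemma~\ref{lem:upper} gives $t_{j+1}+t_{j+2}\le8\beta$. Hence $\beta=0$, and $N$ is free by Lemma~\ref{lem:free}.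
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
Let $\operatorname{Ext}^i_R(M,N)=0$ for $i\gg0$. By Lemma~\ref{lem:duality}, $\operatorname{Tor}^R_i(M,N^*)=0$ for $i\gg0$. So $N^*$ is free by Proposition~\ref{prop:tor}, and then $N$ is free. It follows that $\operatorname{Ext}^i_R(M,N)=0$ for all $i\ge1$, so $b^R_M\le0$, and equality holds by Proposition~\ref{prop:dichotomy}. With Lemma~\ref{lem:ring} and Section~\ref{sec:dual}, this completes the proof of Theorem~\ref{thm:main}.
\end{proof}

\section{Every Krull dimension}\label{sec:dim}

\begin{theorem}\label{thm:dim}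
Let $R$ and $M$ be the ring and the module constructed above. For $d\ge0$ let $R_d=R[[t_1,\dots,t_d]]$, a Gorenstein local ring of dimension $d$, and $M_d=M\otimes_RR_d$. Then $\operatorname{G-dim}_{R_d}M_d=0$, $b^{R_d}_{M_d}=0$ and $b^{R_d}_{M_d^*}=\infty$. For a finitely generated $R_d$-module $N$, one has $\operatorname{Ext}^i_{R_d}(M_d,N)=0$ for $i\gg0$ if and only if $\operatorname{pd}_{R_d}N<\infty$.
\end{theorem}

\begin{proof}
The sequence $t=t_1,\dots,t_d$ is regular on $R_d$ and $R_d/(t)=R$. A local ring whose quotient by a regular sequence of length $d$ is Artinian Gorenstein is Gorenstein of dimension $d$.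

\emph{Base change.} Since $R$ is finite-dimensional over $k$, the ring $R_d\cong R\otimes_kk[[t]]$ is free as an $R$-module. Let $X$ be a finitely generated $R$-module, $P$ a resolution of $X$ by finitely generated free modules, and $X_d=X\otimes_RR_d$. Then $P\otimes_RR_d$ resolves $X_d$, and adjunction gives, for every $R_d$-module $Y$,
\begin{equation}\label{eq:basechange}
\operatorname{Ext}^i_{R_d}(X_d,Y)\cong\operatorname{Ext}^i_R(X,Y).
\end{equation}
For $Y=R_d$ we have $\operatorname{Hom}_R(P,R_d)\cong P^*\otimes_RR_d$, so $\operatorname{Ext}^i_{R_d}(X_d,R_d)\cong\operatorname{Ext}^i_R(X,R)\otimes_RR_d$, naturally in $X$. Thus $(X_d)^*\cong(X^*)_d$, the higher Ext vanish, and the biduality map of $X_d$ is the base change of that of $X$. So $M_d\neq0$ is totally reflexive with dual $(M^*)_d$. Let the $t_j$ act as $0$ on the modules $N_p$ of Theorem~\ref{thm:main}(b). Then \eqref{eq:basechange} with $X=M^*$ and $Y=N_p$ gives $b^{R_d}_{M_d^*}=\infty$.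

\emph{Eventual vanishing forces finite projective dimension.} Let $\operatorname{Ext}^i_{R_d}(M_d,N)=0$ for $i\gg0$. We want to reduce modulo $t$, which behaves well only after passing to $N'=\Omega^dN$. As in the proof of Proposition~\ref{prop:dichotomy}, $\operatorname{Ext}^i_{R_d}(M_d,N')=0$ for $i\gg0$. The Koszul complex $K$ on $t$ is a free resolution of $R$ over $R_d$ of length $d$, so
\begin{equation}\label{eq:koszul}
\operatorname{Tor}^{R_d}_i(R,N')\cong\operatorname{Tor}^{R_d}_{i+d}(R,N)=0\qquad(i\ge1).
\end{equation}
Hence $0\to K_d\otimes N'\to\cdots\to K_0\otimes N'\to N'/tN'\to0$ is exact, and its terms $K_j\otimes N'$ are finite direct sums of copies of $N'$. Splitting it into short exact sequences and using the long exact sequences of Ext from left to right, we get $\operatorname{Ext}^i_{R_d}(M_d,N'/tN')=0$ for $i\gg0$. By \eqref{eq:basechange} and Theorem~\ref{thm:main}(a), $N'/tN'$ is free over $R$. By \eqref{eq:koszul}, the minimal resolution of $N'$ tensored with $R$ is a resolution of $N'/tN'$, and it is minimal. So $\beta_1(N')=\beta_1(N'/tN')=0$, the module $N'$ is free, and $\operatorname{pd}_{R_d}N\le d$.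

\emph{The converse and the bound.} Let $\operatorname{pd}_{R_d}N=s<\infty$. Then $\Omega^sN$ is free, and dimension shifting gives $\operatorname{Ext}^i_{R_d}(M_d,N)\cong\operatorname{Ext}^{i+s}_{R_d}(M_d,\Omega^sN)=0$ for all $i\ge1$. Combined with the previous step this gives $b^{R_d}_{M_d}\le0$, and equality holds by Proposition~\ref{prop:dichotomy}.
\end{proof}

\section{Gorenstein rings with $\mathfrak m^3=0$}\label{sec:m3}

\begin{theorem}\label{thm:m3}
Let $(R,\mathfrak m,k)$ be an Artinian Gorenstein local ring with $\mathfrak m^3=0$. Then $b^R_M=0$ for every finitely generated module $M\neq0$. In particular, the implication in the Question holds over $R$.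
\end{theorem}

Let $e=\dim_k\mathfrak m/\mathfrak m^2$ be the embedding dimension. For $e\le2$ the ring is a complete intersection. For $e\ge3$ the theorem follows from a stronger fact, proved by computing the Betti numbers of $M$ twice: the structure of the ring forces a linear recurrence, the vanishing of Tor forces geometric growth with rational ratio, and the two are incompatible.

\begin{proposition}\label{prop:m3}
Let $R$ be as in Theorem~\ref{thm:m3} with $e\ge3$. If $M,N$ are finitely generated and $\operatorname{Tor}^R_i(M,N)=0$ for $i\gg0$, then $M$ or $N$ is free.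
\end{proposition}

\begin{proof}
We have $\mathfrak m^2\subseteq\operatorname{soc}R$, and the socle has length $1$. If $\mathfrak m^2=0$, then $\mathfrak m\subseteq\operatorname{soc}R$ and $e\le1$. So $\mathfrak m^2=\operatorname{soc}R$ and $\ell(R)=e+2$. Suppose that neither module is free. Let $F$ be the minimal resolution of $M$, $X_i=\Omega^iM$ and $\beta_i=\beta_i(M)$; all $\beta_i$ are positive by Lemma~\ref{lem:free}.

\emph{The recurrence.} No $X_i$ has $k$ as a direct summand: otherwise $\operatorname{Tor}^R_n(k,N)$ would be a summand of $\operatorname{Tor}^R_n(X_i,N)\cong\operatorname{Tor}^R_{n+i}(M,N)$, which vanishes for $n\gg0$, and $N$ would be free. Let $i\ge1$. Since $\mathfrak m^2X_i\subseteq\mathfrak m^3F_{i-1}=0$, the map $F_i\to X_i$ kills $\mathfrak m^2F_i$, so $\mathfrak m^2F_i\subseteq X_{i+1}$. We claim that $\mathfrak mX_{i+1}=\mathfrak m^2F_i$. The inclusion $\subseteq$ follows from $X_{i+1}\subseteq\mathfrak mF_i$. Let $u\in\mathfrak m^2F_i$ with $u\notin\mathfrak mX_{i+1}$. Then $u$ is part of a minimal generating set of $X_{i+1}$. The submodule $Ru\cong k$ is simple and is not contained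 in the submodule $X'$ spanned by the other generators, so $X_{i+1}=Ru\oplus X'$, which we have excluded. The claim gives $\ell(X_{i+1})=\beta_{i+1}+\ell(\mathfrak m^2F_i)=\beta_{i+1}+\beta_i$ for $i\ge1$. Substituting into $\ell(X_{i+1})+\ell(X_i)=(e+2)\beta_i$, we obtain
\begin{equation}\label{eq:rec}
\beta_{i+1}=e\beta_i-\beta_{i-1}\qquad(i\ge2).
\end{equation}

\emph{Geometric growth.} Let $N'=\Omega^1N\neq0$ and $g=\ell(N'/\mathfrak mN')>0$. As a first syzygy, $N'$ satisfies $\mathfrak m^2N'=0$. For $i\gg0$ we have $\operatorname{Tor}^R_1(X_i,N')\cong\operatorname{Tor}^R_{i+2}(M,N)=0$, so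
\[
0\to X_{i+1}\otimes_RN'\to F_i\otimes_RN'\to X_i\otimes_RN'\to0
\]
is exact. The image of the first map lies in $\mathfrak m(F_i\otimes_RN')$, which is killed by $\mathfrak m$. So $X_{i+1}\otimes_RN'$ is killed by $\mathfrak m$; it therefore equals $(X_{i+1}/\mathfrak mX_{i+1})\otimes_k(N'/\mathfrak mN')$ and has length $g\beta_{i+1}$. For $i\gg0$ this applies to both outer terms, and counting lengths gives $g\beta_{i+1}+g\beta_i=\ell(N')\beta_i$. Thus $\beta_{i+1}=\rho\beta_i$ for $i\gg0$, with $\rho=\ell(N')/g-1$ rational, and $\rho>0$ because the Betti numbers are positive.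

Substituting into \eqref{eq:rec} and dividing by $\beta_{i-1}$ gives $\rho^2-e\rho+1=0$. A rational root of this monic integer polynomial is an integer dividing $1$, so $\rho=1$ and $e=2$, contrary to $e\ge3$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:m3}]
By Lemma~\ref{lem:duality} and Proposition~\ref{prop:dichotomy}, $b^R_M\ge0$. It remains to show that $\operatorname{Ext}^i_R(M,N)=0$ for $i\gg0$ implies vanishing for all $i\ge1$.

Let $e\le2$. By Cohen's structure theorem, $R=Q/I$ with $Q$ regular local of dimension $e$, and $I$ has height $e$ because $R$ is Artinian. The ideal $I$ is generated by $e$ elements: for $e=0$ it is zero, for $e=1$ the ring $Q$ is a discrete valuation ring, and for $e=2$ a theorem of Serre says that a Gorenstein ideal of height two is generated by two elements. In a regular local ring, $e$ generators of an ideal of height $e$ form a regular sequence, so $R$ is a complete intersection. Both depths in the theorem of \cite{AY,AB} quoted in the introduction are $0$, so it gives vanishing for all $i>0$.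

Let $e\ge3$. By Lemma~\ref{lem:duality}, $\operatorname{Tor}^R_i(M,N^*)=0$ for $i\gg0$. By Proposition~\ref{prop:m3}, $M$ or $N^*$ is free, so $M$ or $N$ is free, and in either case $\operatorname{Ext}^i_R(M,N)=0$ for all $i\ge1$.

The last assertion follows by applying the first to $M^*$ when $M\neq0$; for $M=0$ the dual is $0$ and all its Ext modules vanish.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AMMS}
Tatheer Ajani, Paulo Martins, Victor D. Mendoza Rubio, Andrew J. Soto Levins,
\emph{Generalized symmetry in the vanishing of Ext}, arXiv:2607.12957 (2026).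

\bibitem{AY}
Araya and Yoshino, Comm. Algebra \textbf{26} (1998).

\bibitem{AB}
Avramov and Buchweitz, Invent. Math. \textbf{142} (2000).

\end{thebibliography}
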